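\title{Ramanujan-type congruences with prescribed Atkin--Lehner signs at square-free level}

\begin{abstract}
Let $g$ be a cuspidal newform of even weight $k\ge4$ and square-free level $M$, or the Eisenstein series $E_k$ with $M=1$, and let $N=MN'$ be square-free. A choice of signs $\varepsilon(p)$ for the primes $p\mid N'$ singles out an oldform $g^{(\varepsilon)}_{N'}$ of level $N$ with Atkin--Lehner eigenvalues $\varepsilon(p)$. There are simple necessary conditions for $g^{(\varepsilon)}_{N'}$ to be congruent, modulo a prime above $\ell$, to a newform of level $N$ with the same signs, and one may ask whether they are sufficient when $\ell>k-2$ and $\ell\nmid 6N$. We show that they are not: they hold for $g=E_6$, $N=30$, $\ell=7$ and suitable signs, while no newform of weight $6$ and level $30$ has these signs. We prove that the conditions are sufficient if $g$ is cuspidal, $M$ has an odd number of prime factors and $N'$ is prime, and also if $M=1$ and $N'$ has at most two prime factors, for $g$ cuspidal and for $g=E_k$. We also give counterexamples with cuspidal $g$, for $(M,N')=(6,5)$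 and $(M,N')=(7,6)$.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Ramanujan's congruence}

For even $k\ge4$ let
\[
E_k(z)=-\frac{B_k}{2k}+\sum_{n\ge1}\sigma_{k-1}(n)q^n,\qquad q=e^{2\pi iz},
\]
be the Eisenstein series of weight $k$ for $\mathrm{SL}_2(\mathbb Z)$; here $B_k$ is the Bernoulli number and $\sigma_a(n)=\sum_{d\mid n}d^a$. The constant terms of $E_4$ and $E_{12}$ are $1/240$ and $691/65520$. The form $(240E_4)^3$ has weight $12$, constant term $1$ and integer coefficients, so
\[
E_{12}-\tfrac{691}{65520}\,(240E_4)^3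
\]
is a cusp form of weight $12$ and level $1$, hence equal to $c\,\Delta$ with $\Delta=q\prod_{n\ge1}(1-q^n)^{24}$. Modulo $691$ the subtracted term vanishes, and the coefficient of $q$ gives $c\equiv1$. This is Ramanujan's congruence $\Delta\equiv E_{12}\pmod{691}$. Its mechanism is simple: the constant term of $E_{12}$ at the only cusp is divisible by $\ell=691$, and a form whose constant term vanishes modulo $\ell$ can be corrected, without changing it modulo $\ell$, to a cusp form.

At a square-free level $N$ there are several cusps, but the Atkin--Lehner involutions permute them transitively. An Eisenstein series that is an eigenform of all these involutions therefore has essentially one constant term, and the mechanism survives. A new difficulty appears: the cusp form so obtained may come from a proper divisor of $N$. The question of this paper is when it can be taken new of level $N$. The same question makes sense with a cusp form in place of $E_k$.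

\subsection{The statement}\label{sub:statement}

Throughout, $k\ge4$ is even, $N$ is square-free, $\omega(n)$ is the number of prime factors of $n$, and $S_k(N)\subset M_k(N)$ are the spaces of cusp forms and modular forms of weight $k$ for $\Gamma_0(N)$. We write $a_n(h)$ for the Fourier coefficients of $h$ at $\infty$ and normalize Hecke eigenforms by $a_1=1$. For $\alpha=\left(\begin{smallmatrix}a&b\\c&d\end{smallmatrix}\right)$ of positive determinant, $(h|\alpha)(z)=(\det\alpha)^{k/2}(cz+d)^{-k}h(\alpha z)$. For $d\mid N$ choose integers $x,y,t,v$ with $dxv-(N/d)yt=1$ and put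
\begin{equation}\label{eq:AL}
\gamma_d=\begin{pmatrix}x&y\\ (N/d)t&dv\end{pmatrix}\in\mathrm{SL}_2(\mathbb Z),\qquad
\mathcal W_d=\gamma_d\begin{pmatrix}d&0\\0&1\end{pmatrix}=\begin{pmatrix}dx&y\\ Nt&dv\end{pmatrix}.
\end{equation}
The Atkin--Lehner operator $W_d\colon h\mapsto h|\mathcal W_d$ on $M_k(N)$ does not depend on the choices. The $W_d$ are commuting involutions, $W_d=\prod_{p\mid d}W_p$, and they commute with the Hecke operators $T_r$ for primes $r\nmid N$.

Let $N=MN'$ and let $g\in M_k(M)$ be a newform of level $M$, by which we mean either a cuspidal newform of level $M$ or, for $M=1$, the series $E_k$. Put $\lambda_p=a_p(g)$ for primes $p\mid N'$. Let $\varepsilon$ be a multiplicative function from the divisors of $N'$ to $\{\pm1\}$, and define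
\[
g^{(\varepsilon)}_{N'}(z)=\sum_{e\mid N'}\varepsilon(e)\,e^{k/2}g(ez).
\]
Since $(g|W_p)(z)=p^{k/2}g(pz)$ for $p\mid N'$, this is the form $g|\prod_{p\mid N'}(1+\varepsilon(p)W_p)$, and it lies in the eigenspace where $W_p=\varepsilon(p)$ for all $p\mid N'$ (Lemma~\ref{lem:old}). Let $S_k^{(\varepsilon)}(N)$ be the space of cusp forms in that eigenspace. For $g=E_k$ we have $N'=N$; we write $E^{(\varepsilon)}_{k,N}$ for $g^{(\varepsilon)}_{N}$ and put
\begin{equation}\label{eq:c}
c_k(N,\varepsilon)=\frac{B_k}{2k}\prod_{p\mid N}\bigl(p^{k/2}+\varepsilon(p)\bigr).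
\end{equation}
Because $1+\varepsilon(p)p^{k/2}=\varepsilon(p)(p^{k/2}+\varepsilon(p))$, the constant term of $E^{(\varepsilon)}_{k,N}$ at $\infty$ is $-\varepsilon(N)c_k(N,\varepsilon)$. Up to signs and powers of primes dividing $N$, the same number is the constant term at every cusp (Lemma~\ref{lem:cusps}).

A congruence $f\equiv h\pmod{\mathfrak l}$ between forms means that, after the denominator of the constant term has been cleared, the difference of the $n$-th coefficients lies in $\mathfrak l$ for every $n\ge0$. The problem posed in \cite{GP} is to prove or disprove the following.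

\begin{quote}
\textbf{Statement (S).} Let $N=MN'$, $k$, $g$, $\varepsilon$ be as above. Let $\mathfrak l$ be a prime ideal, of residue characteristic $\ell$, in the field generated by the Hecke eigenvalues of all newforms in $S_k^{(\varepsilon)}(N)$, with $\ell>k-2$ and $\ell\nmid6N$. Assume that
\begin{equation}\tag{H1}\label{H1}
\lambda_p\equiv-\varepsilon(p)\,p^{k/2-1}(p+1)\pmod{\mathfrak l}\qquad\text{for all primes }p\mid N',
\end{equation}
and, if $g=E_k$, that
\begin{equation}\tag{H2}\label{H2}
\ell\ \text{divides the numerator of}\ c_k(N,\varepsilon).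
\end{equation}
Then there is a newform $f\in S_k^{(\varepsilon)}(N)$ of level $N$ with $f\equiv g^{(\varepsilon)}_{N'}\pmod{\mathfrak l}$.
\end{quote}

To compare the coefficients of $f$ and $g$ in one ring, we fix a prime $\mathfrak L$ of the ring of all algebraic integers above $\mathfrak l$, and all congruences between algebraic numbers are taken modulo $\mathfrak L$. Nothing depends on this choice: the positive results below hold for every $\mathfrak L$ above $\ell$, and in every counterexample $g$ has rational coefficients and the conclusion fails for every $\mathfrak L$ above $\ell$.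

\subsection{Results}

\begin{theorem}\label{thm:counter}
Every newform $f$ of weight $6$ and level $30$ has $a_3(f)=+9$. Hence \textup{(S)} fails for $k=6$, $M=1$, $g=E_6$, $N=N'=30$, $\ell=7$, $(\varepsilon(2),\varepsilon(3),\varepsilon(5))=(-1,+1,+1)$. It also fails for $g=E_k$ in the following cases.
\[
\begin{array}{c|c|c|l}
N&k&\ell&\varepsilon\\\hline
30&10&11&\varepsilon(2)=1,\ \varepsilon(3)=\varepsilon(5)=-1\\
30&12&13&\varepsilon(2)=\varepsilon(5)=1,\ \varepsilon(3)=-1\\
42&4&5&\varepsilon(2)=\varepsilon(3)=\varepsilon(7)=1
\end{array}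
\]
\end{theorem}

\begin{theorem}\label{thm:positive}
Let $k\ge4$ be even, $\ell>k-2$ and $\ell\nmid6N$. Statement \textup{(S)} is true in each of the following cases:
\begin{enumerate}
\item[(i)] $g$ is cuspidal, $\omega(M)$ is odd and $N'$ is prime;
\item[(ii)] $g$ is cuspidal, $M=1$ and $\omega(N')\le2$;
\item[(iii)] $g=E_k$ and $\omega(N')\le2$.
\end{enumerate}
\end{theorem}

No irreducibility of residual Galois representations is assumed. This matters: the proof of (iii) applies (i) and (ii) to cusp forms that are congruent to Eisenstein series.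

\begin{theorem}\label{thm:sharp}
Statement \textup{(S)} fails for some $g=E_k$ with $\omega(N')=3$; for some cuspidal $g$ with $(\omega(M),\omega(N'))=(2,1)$, namely with $M=6$, $N'=5$, $k=6$, $\ell=7$; and for some cuspidal $g$ with $(\omega(M),\omega(N'))=(1,2)$, namely with $M=7$, $N'=6$, $k=4$, $\ell=5$.
\end{theorem}

For cuspidal $g$ and $N'=1$ one takes $f=g$, so Theorem~\ref{thm:positive} shows that (S) holds whenever $\omega(N)\le2$. For $\omega(N)=3$ and $N'>1$ there are four types: $g=E_k$, and $g$ cuspidal with $(\omega(M),\omega(N'))$ equal to $(2,1)$, $(1,2)$ or $(0,3)$. Theorem~\ref{thm:sharp} gives failures of the first three types. Thus the bound $2$ in (iii) cannot be replaced by $3$, neither condition in (i) can be dropped, and the condition $M=1$ in (ii) cannot be dropped. We give no example of the fourth type, so we do not decide whether the bound $2$ in (ii) can be raised. All our counterexamples have $k=\ell-1$, and we do not decide whether (S) holds for $\omega(N)\ge3$ outside the cases of Theorem~\ref{thm:positive} when, say, $k\le\ell-3$.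

\subsection{Why one expects (S), and why it fails}\label{sub:why}

The hypotheses \eqref{H1} and \eqref{H2} are necessary for the conclusion (Proposition~\ref{prop:criterion}), and each of them drives a construction. Hypothesis \eqref{H2} produces a cuspidal newform of some level $d\mid N$ with the Hecke eigenvalues of $E_k$ modulo $\mathfrak L$, by the mechanism above (Proposition~\ref{prop:eis}). Hypothesis \eqref{H1} at $p$ allows one to pass from a cusp form to a congruent one that is new at $p$ and has $W_p$-eigenvalue $\varepsilon(p)$ (Proposition~\ref{prop:raise}). One would guess that the second step can be repeated until the level is $N$. The weak point is that a step which gains the prime $p$ must not lose the primes gained before. Starting from level $1$ there is nothing to lose. Starting from a level $M$ with $\omega(M)$ odd, one can work on the definite quaternion algebra of discriminant $M$, which sees only forms that are new at all primes of $M$. These two cases allow two steps from level $1$, and no third.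

To see where a third step might really be impossible, take $g=E_k$, so that $\lambda_p=1+p^{k-1}$. For $\varepsilon=\pm1$,
\begin{equation}\label{eq:factor}
1+p^{k-1}+\varepsilon p^{k/2-1}(p+1)=(1+\varepsilon p^{k/2})(1+\varepsilon p^{k/2-1}),
\end{equation}
so \eqref{H1} at $p$ says that $\ell$ divides $(p^{k/2}+\varepsilon(p))(p^{k/2-1}+\varepsilon(p))$. Let $k=\ell-1$. By Euler's criterion $p^{k/2}\equiv\left(\frac p\ell\right)\pmod\ell$, so the choice $\varepsilon(p)=-\left(\frac p\ell\right)$ makes every factor $p^{k/2}+\varepsilon(p)$ divisible by $\ell$; by the von Staudt--Clausen theorem $\ell$ divides the denominator of $B_{\ell-1}/2k$ exactly once. Hence both hypotheses hold for \emph{every} square-free $N$ prime to $\ell$ with $\omega(N)\ge2$, and (S) predicts a newform of level $N$ with completely prescribed signs. For small $N$ and $k$ there are fewer newforms than systems of signs. All four cases of Theorem~\ref{thm:counter} are of this kind, and the task is to show that the predicted signs do not occur.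

Section~\ref{sec:prelim} reduces the congruence in (S) to conditions on prime-indexed coefficients. Section~\ref{sec:counter} proves Theorem~\ref{thm:counter}. Sections~\ref{sec:lattice}--\ref{sec:eis} prove Theorem~\ref{thm:positive}. Section~\ref{sec:sharp} proves Theorem~\ref{thm:sharp} and gives a second proof of the counterexample of level $30$ and weight $6$, which shows concretely how oldforms crowd out the expected newform.

\section{Atkin--Lehner operators and Fourier coefficients}\label{sec:prelim}

We use the following standard facts. Let $f$ be a cuspidal newform of weight $k$ and square-free level $d$.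
\begin{enumerate}
\item[(F1)] (Atkin--Lehner) For $p\mid d$ we have $f|W_p=w_pf$ with $w_p=\pm1$, and $a_p(f)=-w_p\,p^{k/2-1}$. We put $s_p(f)=a_p(f)/p^{k/2-1}=-w_p$.
\item[(F2)] The $a_n(f)$ are algebraic integers, multiplicative in $n$, and $\sum_ja_{r^j}(f)X^j$ equals $(1-a_r(f)X+r^{k-1}X^2)^{-1}$ for primes $r\nmid d$ and $(1-a_r(f)X)^{-1}$ for $r\mid d$. The same holds for the coefficients $a_n(E_k)$, $n\ge1$, with $d=1$.
\item[(F3)] $S_k(N)$ is the direct sum, over the newforms $f$ of all levels $d\mid N$, of the spans of the forms $f(ez)$, $e\mid N/d$. On the summand of $f$ the operator $T_r$ $(r\nmid N)$ acts by $a_r(f)$, and distinct newforms have distinct systems $(a_r)_{r\nmid N}$.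
\item[(F4)] (Deligne) $|a_r(f)|\le2r^{(k-1)/2}$ for primes $r\nmid d$. There is a continuous two-dimensional $\mathfrak L$-adic representation $\rho_f$ of $\mathrm{Gal}(\overline{\mathbb Q}/\mathbb Q)$, unramified at primes $r\nmid d\ell$, with $\operatorname{tr}\rho_f(\mathrm{Frob}_r)=a_r(f)$.
\end{enumerate}
Write $\tau=\left(\begin{smallmatrix}1&1\\0&1\end{smallmatrix}\right)$.

\begin{lemma}\label{lem:cusps}
For every $\gamma\in\mathrm{SL}_2(\mathbb Z)$ there are $d\mid N$ and $m\in\mathbb Z$ such that
\[
(h|\gamma)(z)=d^{-k/2}\,(h|W_d)\Bigl(\frac{z+m}{d}\Bigr)\qquad\text{for all }h\in M_k(N).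
\]
Also $(h|W_d)(z)=d^{k/2}(h|\gamma_d)(dz)$ for every $d\mid N$.
\end{lemma}

\begin{proof}
The last formula is the factorization \eqref{eq:AL}. For square-free $N$, two cusps $a/c$ and $a'/c'$ in lowest terms are $\Gamma_0(N)$-equivalent exactly when $\gcd(c,N)=\gcd(c',N)$. The cusp $\gamma_d\infty$ has denominator $(N/d)t$ with $t$ prime to $d$, so this gcd is $N/d$, and the cusps $\gamma_d\infty$ represent all classes. Hence $\gamma=\pm\delta\gamma_d\tau^m$ with $\delta\in\Gamma_0(N)$, and $h|\gamma=(h|\gamma_d)|\tau^m$.
\end{proof}

\begin{lemma}\label{lem:old}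
Let $d\mid N$, $h\in M_k(d)$, and put $h_e(z)=e^{k/2}h(ez)$ for $e\mid N/d$. Let $p\mid N$ be prime.
\begin{enumerate}
\item[(a)] If $p\mid d$ and $h$ has eigenvalue $w$ for the operator $W_p$ of level $d$, then $h_e|W_p=w\,h_e$.
\item[(b)] If $p\nmid de$, then $W_p$ interchanges $h_e$ and $h_{pe}$.
\end{enumerate}
In particular $g^{(\varepsilon)}_{N'}|W_p=\varepsilon(p)\,g^{(\varepsilon)}_{N'}$ for $p\mid N'$.
\end{lemma}

\begin{proof}
We have $h_e=h|\mathrm{diag}(e,1)$ and $\mathrm{diag}(e,1)\,\mathcal W_p=\mathcal W'\,\mathrm{diag}(e,1)$ with $\mathcal W'=\left(\begin{smallmatrix}px&ey\\(N/e)t&pv\end{smallmatrix}\right)$. If $p\mid d$, then $\mathcal W'$ is an Atkin--Lehner matrix at $p$ for level $d$, because $d\mid N/e$. If $p\nmid de$, then $\mathcal W'=\left(\begin{smallmatrix}x&ey\\(N/pe)t&pv\end{smallmatrix}\right)\mathrm{diag}(p,1)$ and the first factor lies in $\Gamma_0(d)$, so $h_e|W_p=h_{pe}$; since $W_p^2=1$, also $h_{pe}|W_p=h_e$. Finally $g^{(\varepsilon)}_{N'}=\sum_{e\mid N'/p}\varepsilon(e)\,(g_e+\varepsilon(p)g_{pe})$, and $W_p$ multiplies each bracket by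 $\varepsilon(p)$.
\end{proof}

The next proposition explains the shape of \eqref{H1}: it is the condition under which the factor $1+\varepsilon(p)p^{k/2}X$, introduced by passing from $g$ to $g^{(\varepsilon)}_{N'}$, cancels half of the Euler factor of $g$ at $p$ and leaves the Euler factor of a newform.

\begin{proposition}\label{prop:criterion}
Let $f$ be a cuspidal newform of weight $k$ and level $N$.
\begin{enumerate}
\item[(a)] If $f\in S_k^{(\varepsilon)}(N)$ and $f\equiv g^{(\varepsilon)}_{N'}$, then \eqref{H1} holds, and \eqref{H2} holds if $g=E_k$.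
\item[(b)] Assume \eqref{H1}, and \eqref{H2} if $g=E_k$. Suppose that $a_r(f)\equiv a_r(g)$ for all primes $r\nmid N$, that $a_q(f)=a_q(g)$ for $q\mid M$, and that $a_p(f)=-\varepsilon(p)p^{k/2-1}$ for $p\mid N'$. Then $f\in S_k^{(\varepsilon)}(N)$ and $f\equiv g^{(\varepsilon)}_{N'}$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Let $g=E_k$ and write the constant term of $E^{(\varepsilon)}_{k,N}$ as $A/B$ in lowest terms. The congruence at $n=0$, multiplied by $B$, says $A\in\mathfrak L$. This is \eqref{H2}, and it shows $\ell\nmid B$, so that the factor $B$ may be canceled at the other indices. For any $g$, the index $n=p$ gives $-\varepsilon(p)p^{k/2-1}\equiv\lambda_p+\varepsilon(p)p^{k/2}$ by (F1), which is \eqref{H1}.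

(b) By (F1), $w_p=\varepsilon(p)$ for $p\mid N'$. The constant terms agree: both vanish if $g$ is cuspidal, and if $g=E_k$ the constant term of $E^{(\varepsilon)}_{k,N}$ has numerator divisible by $\ell$ and denominator prime to $\ell$. The Dirichlet series of $g^{(\varepsilon)}_{N'}$ is that of $g$ times $\prod_{p\mid N'}(1+\varepsilon(p)p^{k/2}p^{-s})$, so its coefficients are multiplicative, and it suffices to compare the generating series of the $a_{r^j}$ modulo $\mathfrak L$, prime by prime. For $r\nmid N'$ they agree by (F2). For $p\mid N'$ the series of $g^{(\varepsilon)}_{N'}$ is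
\[
\frac{1+\varepsilon(p)p^{k/2}X}{1-\lambda_pX+p^{k-1}X^2},
\]
and by \eqref{H1} the denominator is congruent to
\[
1+\varepsilon(p)p^{k/2-1}(p+1)X+p^{k-1}X^2=(1+\varepsilon(p)p^{k/2-1}X)(1+\varepsilon(p)p^{k/2}X).
\]
So the series is congruent to $(1+\varepsilon(p)p^{k/2-1}X)^{-1}=(1-a_p(f)X)^{-1}$.
\end{proof}

The prime $r=\ell$ is among the primes $r\nmid N$ in (b), so every construction below has to control $a_\ell$ as well.

\section{Signs that do not occur}\label{sec:counter}

A newform whose level $N$ has an odd number of prime factors can be transferred to the definite quaternion algebra of discriminant $N$. There it becomes a function on a finite set with values in a finite-dimensional space, and the signs $s_p$ become eigenvalues of translations. When the finite set is small enough, the function is determined by one vector and the signs can be read off from linear algebra.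

\subsection{Definite quaternion algebras}\label{sub:quat}

For positive integers $A,B$ let $D=\mathbb Q+\mathbb Q\mathbf i+\mathbb Q\mathbf j+\mathbb Q\mathbf k$ with $\mathbf i^2=-A$, $\mathbf j^2=-B$, $\mathbf k=\mathbf{ij}=-\mathbf{ji}$. Let $x\mapsto\bar x$ be the conjugation, $\mathrm{Nrd}(x)=x\bar x$ and $\mathrm{Trd}(x)=x+\bar x$. The form $\mathrm{Nrd}$ is positive definite, so $D$ is ramified at $\infty$. We recall:
\begin{enumerate}
\item[(Q1)] A prime $p$ is \emph{ramified} if $D_p=D\otimes\mathbb Q_p$ is a division algebra; otherwise $D_p\cong M_2(\mathbb Q_p)$. The number of ramified places, including $\infty$, is even. The product of the ramified primes is the discriminant of $D$, and every square-free $M$ with $\omega(M)$ odd is the discriminant of a definite algebra.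
\item[(Q2)] If $\mathbb Q_p(\sqrt{-A})$ is the unramified quadratic field extension of $\mathbb Q_p$, then $p$ is ramified in $D$ exactly when $v_p(B)$ is odd.
\item[(Q3)] An order $O$ with $\mathbb Z$-basis $(e_\mu)$ has reduced discriminant $d(O)$ given by $d(O)^2=\det(\mathrm{Trd}(e_\mu\bar e_\nu))$. The discriminant of $D$ divides $d(O)$, with equality exactly when $O$ is maximal.
\item[(Q4)] Let $O$ be maximal. If $p$ is ramified, $O_p=\{x\in D_p:\mathrm{Nrd}(x)\in\mathbb Z_p\}$, the group $O_p^\times$ is normal in $D_p^\times$, and $D_p^\times=\Pi_p^{\mathbb Z}O_p^\times$ for any \emph{uniformizer} $\Pi_p$, that is, any element with $v_p(\mathrm{Nrd}\,\Pi_p)=1$. If $p$ is not ramified, $O_p\cong M_2(\mathbb Z_p)$.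
\item[(Q5)] (Eichler's mass formula) Let $D$ have discriminant $M$, let $O$ be maximal, let $\widehat D^\times$ be the restricted product of the $D_p^\times$ with respect to the $O_p^\times$, and let $U=\prod_pO_p^\times$. Then $D^\times\backslash\widehat D^\times/U$ is finite and
\[
\sum_{t\in D^\times\backslash\widehat D^\times/U}\frac1{|D^\times\cap tUt^{-1}|}=\frac1{24}\prod_{p\mid M}(p-1).
\]
\end{enumerate}
An element of $D_p^\times$ is also regarded as an element of $\widehat D^\times$, with component $1$ at the other primes.

\subsection{The Jacquet--Langlands transfer}\label{sub:JL}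

We state the transfer in the form needed both here and in Section~\ref{sec:raise}. Let $D$ have discriminant $M$, fix a maximal order $O$ and isomorphisms $O_r\cong M_2(\mathbb Z_r)$ for $r\nmid M$. Let $p\nmid M$ be prime, and let $U_0(p)\subset U$ be the subgroup of elements whose component at $p$ is upper triangular modulo $p$. Put $n=k-2$ and
\[
V=\mathrm{Sym}^n(\mathbb C^2)\otimes\det{}^{-n/2}.
\]
Concretely, $V$ is the space of homogeneous polynomials of degree $n$ in $X,Y$, and $\alpha=\left(\begin{smallmatrix}a&b\\c&d\end{smallmatrix}\right)$ substitutes $X\mapsto aX+cY$, $Y\mapsto bX+dY$ and multiplies by $(\det\alpha)^{-n/2}$. Scalar matrices act trivially. Fix an embedding $D\subset M_2(\mathbb C)$, and for $U'\in\{U,U_0(p)\}$ let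
\[
\mathcal A(U')=\{F\colon\widehat D^\times\to V\ :\ F(\gamma gu)=\gamma F(g)\ \text{ for }\gamma\in D^\times,\ u\in U'\}.
\]
For $x\in\widehat D^\times$ write $U'xU'=\bigsqcup_\nu x_\nu U'$ and $([U'xU']F)(g)=\sum_\nu F(gx_\nu)$.

\begin{proposition}\label{prop:JL}
There are decompositions $\mathcal A(U')=\bigoplus_{f'}\mathcal A(U')_{f'}$, respected by all maps between these spaces that are finite sums of right translations, with the following properties.
\begin{enumerate}
\item[(a)] For $U'=U$, $f'$ runs over the newforms of weight $k$ and level $M$, and each summand is a line. For $U'=U_0(p)$, $f'$ runs over the newforms of level $M$, with summands of dimension $2$, and of level $Mp$, with summands of dimension $1$.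
\item[(b)] On the summand of $f'$, right translation by $\Pi_q$ $(q\mid M)$ acts by $s_q(f')$, and $[U'\mathrm{diag}(r,1)_rU']$ acts by $r^{1-k/2}a_r(f')$ for every prime $r\nmid M$, except when $r=p$, $U'=U_0(p)$ and $f'$ has level $M$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $\pi'=\pi'_\infty\otimes\pi'_{\mathrm{fin}}$ be an automorphic representation of the adelic group of $D^\times$, with trivial central character and $\pi'_\infty\cong V$. For $z\in\pi'_{\mathrm{fin}}$ and $v\in V$ let $\phi_{v\otimes z}$ be the corresponding automorphic form, and let $F_z(g)$ be the linear form $v\mapsto\phi_{v\otimes z}(1_\infty,g)$. Then $F_z(\gamma g)(v)=\phi_{v\otimes z}(\gamma^{-1},g)=F_z(g)(\gamma^{-1}v)$ for $\gamma\in D^\times$. Since $V$ is self-dual, $F_z$ is a function of the required kind when $z$ is fixed by $U'$, and $z\mapsto F_z$ is injective because $\phi_{v\otimes z}(g_\infty,g)=F_z(g)(g_\infty v)$. The finite ideles of $\mathbb Q$ are $\mathbb Q^\times\widehat{\mathbb Z}^\times$, so they act trivially on $\mathcal A(U')$. Together with multiplicity one this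 gives $\mathcal A(U')=\bigoplus_{\pi'}(\pi'_{\mathrm{fin}})^{U'}$.

As $k>2$, no such $\pi'$ is one-dimensional, and the Jacquet--Langlands correspondence matches these $\pi'$ with the cuspidal representations $\pi$ of $\mathrm{GL}_2$ attached to newforms of weight $k$ that are discrete series at all $q\mid M$. One has $\pi'_r\cong\pi_r$ for $r\nmid M$, and for a character $\psi_q$ of $\mathbb Q_q^\times$ the representation $\psi_q\circ\mathrm{Nrd}$ of $D_q^\times$ corresponds to $\mathrm{St}\otimes\psi_q$, where $\mathrm{St}$ is the Steinberg representation. An irreducible $\pi'_q$ has a vector fixed by $O_q^\times$ exactly when it is $\psi_q\circ\mathrm{Nrd}$ with $\psi_q$ unramified, because $O_q^\times$ is normal with cyclic quotient. On the other side, a newform $f'$ has $\pi_q=\mathrm{St}\otimes\psi_q$ with $\psi_q$ unramified exactly when $q$ divides its level once, and then $\psi_q(q)=s_q(f')$. The dimensions in (a) and the Hecke eigenvalues in (b) are those of the local theory of newforms for $\mathrm{GL}_2(\mathbb Q_r)$, in the normalization with trivial central character.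
\end{proof}

\subsection{One vector determines the signs}

Now let $D$ have discriminant $N$ and put
\[
\mathcal U=\prod_{p\mid N}D_p^\times\times\prod_{p\nmid N}O_p^\times\ \supset\ U .
\]

\begin{lemma}\label{lem:vector}
Assume $\widehat D^\times=D^\times\mathcal U$, and let $f$ be a newform of weight $k$ and level $N$. There is a nonzero $v\in V$ such that
\begin{equation}\label{eq:vector}
\gamma v=\prod_{p\mid N}s_p(f)^{v_p(\mathrm{Nrd}\,\gamma)}\cdot v
\end{equation}
for every $\gamma\in O$ whose norm has all its prime factors in $N$.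
\end{lemma}

\begin{proof}
Let $0\ne F\in\mathcal A(U)_f$. By (Q4) and Proposition~\ref{prop:JL}(b), $F(gu)=\psi(u)F(g)$ for $u\in\mathcal U$, where $\psi(u)=\prod_{p\mid N}s_p(f)^{v_p(\mathrm{Nrd}\,u_p)}$. So $F(\gamma u)=\psi(u)\gamma F(1)$, and the assumption forces $v=F(1)\ne0$. An element $\gamma$ as in the lemma lies in $D^\times\cap\mathcal U$; computing $F(\gamma)$ as $F(\gamma\cdot1)$ and as $F(1\cdot\gamma)$ gives $\gamma v=\psi(\gamma)v$.
\end{proof}

The assumption is checked with the mass formula.

\begin{lemma}\label{lem:classes}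
Suppose that $\frac1{24}\prod_{p\mid N}(p-1)=2/|O^\times|$ and that, for some prime $q\mid N$, no element of $O$ has norm $q$. Then $D^\times\backslash\widehat D^\times/U$ consists of the classes of $1$ and $\Pi_q$, and $\widehat D^\times=D^\times\mathcal U$.
\end{lemma}

\begin{proof}
The element $\Pi_q$ normalizes $U$, so the classes of $1$ and of $\Pi_q$ each contribute $1/|D^\times\cap U|=1/|O^\times|$ in (Q5). If they were equal, we would have $\Pi_q=\gamma u$ with $\gamma\in D^\times$, $u\in U$; then $\gamma$ lies in $O_r$ for all $r$, hence in $O$, and its norm is a positive rational number with valuation $1$ at $q$ and $0$ elsewhere, hence $q$. So the classes are distinct and exhaust the mass. Both lie in $D^\times\mathcal U$ since $\Pi_q\in\mathcal U$.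
\end{proof}

To exploit \eqref{eq:vector} we diagonalize the field $\mathbb Q(\mathbf i)$.

\begin{lemma}\label{lem:weights}
There is a decomposition $V=\bigoplus_{m=-n/2}^{n/2}V(m)$ into lines such that $z\in\mathbb Q(\mathbf i)^\times$ acts on $V(m)$ by $(z/\bar z)^m$, and $\mathbf j$ acts on $V(0)$ by $(-1)^{n/2}$.
\end{lemma}

\begin{proof}
Choose the basis of $\mathbb C^2$ so that $\mathbf i=\mathrm{diag}(\sqrt{-A},-\sqrt{-A})$. Then $z=\mathrm{diag}(z,\bar z)$ acts on $V(m)=\mathbb C\,X^{n/2+m}Y^{n/2-m}$ by $z^{n/2+m}\bar z^{\,n/2-m}(z\bar z)^{-n/2}=(z/\bar z)^m$. As $\mathbf j$ anticommutes with $\mathbf i$, it is a matrix $\left(\begin{smallmatrix}0&s\\t&0\end{smallmatrix}\right)$. It sends $X$ to $tY$ and $Y$ to $sX$ and has determinant $-st$, so it acts on $(XY)^{n/2}$ by $(st)^{n/2}(-st)^{-n/2}=(-1)^{n/2}$.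
\end{proof}

The idea is now visible. Units of $O$ in $\mathbb Q(\mathbf i)$ must fix $v$, which in small weight pushes $v$ into $V(0)$. But all of $\mathbb Q(\mathbf i)^\times$ acts trivially on $V(0)$, so a prime $p\mid N$ that is the norm of an integer of $\mathbb Q(\mathbf i)$ must have $s_p=+1$. The smallest case is $\dim V=3$.

\subsection{Level 42, weight 4}

\begin{proposition}\label{prop:42}
Every newform of weight $4$ and level $42$ has $a_2=+2$.
\end{proposition}

\begin{proof}
Take $\mathbf i^2=-1$, $\mathbf j^2=-21$, $\xi=\frac12(1+\mathbf i+\mathbf j+\mathbf k)$ and $O=\mathbb Z+\mathbb Z\mathbf i+\mathbb Z\mathbf j+\mathbb Z\xi$. Then $\mathbf k=2\xi-1-\mathbf i-\mathbf j\in O$. From $\mathbf{ik}=-\mathbf j$, $\mathbf{ki}=\mathbf j$, $\mathbf{jk}=21\mathbf i$, $\mathbf{kj}=-21\mathbf i$, $\mathrm{Trd}\,\xi=1$ and $\mathrm{Nrd}\,\xi=\frac14(1+1+21+21)=11$ we get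
\[
\xi^2=\xi-11,\quad\mathbf i\xi=\xi-1-\mathbf j,\quad\xi\mathbf i=\xi-1-\mathbf k,\quad\mathbf j\xi=\xi-11+10\mathbf i-\mathbf k,\quad\xi\mathbf j=\xi-11-11\mathbf i ,
\]
so $O$ is an order. The suborder with basis $1,\mathbf i,\mathbf j,\mathbf k$ has Gram determinant $2\cdot2\cdot42\cdot42=84^2$ and index $2$, so $d(O)=42$. By (Q3) the algebra is split outside $42$. By (Q2) it is ramified at $3$ and $7$, since $-1$ is a non-residue modulo these primes and $21$ has odd valuation. By (Q1) it is ramified at $2$. So the discriminant is $42$ and $O$ is maximal.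

The elements of $O$ are the $\frac12(x_0+x_1\mathbf i+x_2\mathbf j+x_3\mathbf k)$ with integers $x_\nu$ of the same parity, of norm $\frac14(x_0^2+x_1^2+21(x_2^2+x_3^2))$. Norm at most $3$ forces $x_2=x_3=0$, hence $x_0,x_1$ even, so the element lies in $\mathbb Z[\mathbf i]$. Thus $O^\times=\{\pm1,\pm\mathbf i\}$, and no element has norm $3$, which is not a sum of two squares. The mass is $\frac{1\cdot2\cdot6}{24}=\frac12=\frac2{4}$, so Lemma~\ref{lem:classes} applies with $q=3$.

Let $v$ be as in Lemma~\ref{lem:vector}; here $V=V(-1)\oplus V(0)\oplus V(1)$. The unit $\mathbf i$ fixes $v$ and acts on $V(m)$ by $(-1)^m$, so $v\in V(0)$. The element $1+\mathbf i$ has norm $2$, so it multiplies $v$ by $s_2$; it acts trivially on $V(0)$, so $s_2=1$ and $a_2=2$.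
\end{proof}

\subsection{Level 30}

\begin{proposition}\label{prop:30}
Let $f$ be a newform of level $30$ and weight $k$. If $k=6$, then $s_3(f)=1$, that is, $a_3(f)=9$. If $k\in\{10,12\}$ and $s_3(f)=1$, then $s_2(f)s_5(f)=(-1)^{k/2-1}$.
\end{proposition}

\begin{proof}
Take $\mathbf i^2=-3$, $\mathbf j^2=-10$, $\rho=\frac12(-1+\mathbf i)$ and $O=\mathbb Z[\rho]\oplus\mathbb Z[\rho]\mathbf j$. Since $\mathbf jx=\bar x\mathbf j$ for $x\in\mathbb Z[\rho]$, this is an order, with $\mathrm{Nrd}(x+y\mathbf j)=x\bar x+10\,y\bar y$. The Gram matrix of $\mathrm{Trd}(x\bar y)$ is $\left(\begin{smallmatrix}2&-1\\-1&2\end{smallmatrix}\right)$ on $\mathbb Z[\rho]$ and ten times this on the orthogonal summand $\mathbb Z[\rho]\mathbf j$, so the determinant is $3\cdot300=30^2$ and $d(O)=30$. The algebra is split outside $30$. It is ramified at $2$ and $5$ by (Q2): $\mathbb Q_p(\sqrt{-3})$ is the unramified quadratic extension for $p=2$ (as $-3\equiv5\bmod8$) and for $p=5$ (as $-3\equiv2$ is a non-residue), and $10$ has odd valuation. By (Q1) it is ramified at $3$. So the discriminant is $30$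 and $O$ is maximal.

An element of norm less than $10$ lies in $\mathbb Z[\rho]$, where the norm takes the values $0,1,3,4,\dots$. So $O^\times=\mathbb Z[\rho]^\times$ has order $6$ and no element has norm $2$. The mass is $\frac{1\cdot2\cdot4}{24}=\frac13=\frac26$, and Lemma~\ref{lem:classes} applies with $q=2$.

Apply \eqref{eq:vector} to $\rho$, $\mathbf i=2\rho+1$ and $\mathbf j$, of norms $1$, $3$, $10$:
\[
\rho v=v,\qquad\mathbf iv=s_3v,\qquad\mathbf jv=s_2s_5v.
\]
Since $\rho/\bar\rho=\rho^2$ has order $3$, the first equation gives $v\in\bigoplus_{3\mid m}V(m)$. Since $\mathbf i/\bar{\mathbf i}=-1$, the element $\mathbf i$ acts on $V(m)$ by $(-1)^m$. For $k=6$ we have $|m|\le2$, so $v\in V(0)$ and $s_3=1$. For $k=10,12$ we have $|m|\le4,5$, so $v\in V(-3)\oplus V(0)\oplus V(3)$; if $s_3=1$ the components with odd $m$ vanish, so $v\in V(0)$ and $s_2s_5=(-1)^{n/2}$ by Lemma~\ref{lem:weights}.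
\end{proof}

\begin{remark}
The proof counts the newforms of weight $6$ and level $30$. A function in $\mathcal A(U)$ is given by its values at the two classes, each an arbitrary vector of $V^{O^\times}=V(0)$. So there are exactly two newforms, against eight possible systems of signs.
\end{remark}

\subsection{Proof of Theorem~\ref{thm:counter}}

The first assertion is part of Proposition~\ref{prop:30}. In all four cases $\ell>k-2$ and $\ell\nmid6N$. The table lists the ingredients of $c_k(N,\varepsilon)$, with the primes $p\mid N$ in increasing order.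
\[
\begin{array}{c|c|l|c}
(N,k,\ell)&B_k/2k&\text{factors }p^{k/2}+\varepsilon(p)&\text{power of }\ell\text{ in }c_k(N,\varepsilon)\\\hline
(30,6,7)&1/504&7,\ \ 28,\ \ 126&c_k=49\\
(30,10,11)&1/264&33,\ \ 2\cdot11^2,\ \ 11\cdot284&\ge 11^{3}\\
(30,12,13)&-691/65520&65,\ \ 13\cdot56,\ \ 13\cdot1202&\ge 13^{2}\\
(42,4,5)&-1/240&5,\ \ 10,\ \ 50&c_k=-125/12
\end{array}
\]
Every factor is divisible by $\ell$, so \eqref{H1} holds by \eqref{eq:factor}. The denominators $504=7\cdot72$, $264=11\cdot24$, $65520=13\cdot5040$, $240=5\cdot48$ contain $\ell$ exactly once, which gives the last column and \eqref{H2}.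

A newform of level $N$ in $S_k^{(\varepsilon)}(N)$ has $s_p=-\varepsilon(p)$ for all $p\mid N$. For $(30,6,7)$ this means $s_3=-1$. For $(30,10,11)$ it means $s_3=1$ and $s_2s_5=\varepsilon(2)\varepsilon(5)=-1\ne(-1)^4$. For $(30,12,13)$ it means $s_3=1$ and $s_2s_5=+1\ne(-1)^5$. All three contradict Proposition~\ref{prop:30}. For $(42,4,5)$ it means $a_2=-2$, contradicting Proposition~\ref{prop:42}. So in each case $S_k^{(\varepsilon)}(N)$ contains no newform of level $N$, and (S) fails. \qed

\begin{remark}
In the case $(30,6,7)$ the condition on the signs of $f$ plays no role. The third coefficient of $E^{(\varepsilon)}_{6,30}$ is $\sigma_5(3)+27=244+27=271\equiv5\pmod7$, while every newform of level $30$ has $a_3=9\equiv2$. So no newform of weight $6$ and level $30$ is congruent to $E^{(\varepsilon)}_{6,30}$ modulo any prime above $7$.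
\end{remark}

\section{A lattice lemma}\label{sec:lattice}

From now on $\ell\ge5$. Let $K$ be a finite extension of $\mathbb Q_\ell$ with ring of integers $\mathcal O$, uniformizer $\varpi$ and residue field $\mathbb F$. Fix a field isomorphism $\iota\colon\overline K\to\mathbb C$ under which the maximal ideal of the integers of $\overline K$ cuts out $\mathfrak L$, and identify algebraic numbers with their preimages. We take $K$ large enough to contain the coefficients of all newforms of weight $k$ and level dividing $N$. A submodule $L'$ of an $\mathcal O$-module $L$ is \emph{saturated} if $L/L'$ is torsion-free. A bilinear pairing on a finite free $\mathcal O$-module $L$ is \emph{perfect} if $y\mapsto\langle\,\cdot\,,y\rangle$ is an isomorphism $L\to\mathrm{Hom}(L,\mathcal O)$.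

Level raising rests on the following observation. In a lattice with a perfect pairing, a primitive vector whose norm is divisible by $\varpi$ is congruent to a vector orthogonal to it. For example, in $\mathbb Z_5^2$ with the standard pairing the vector $(1,2)$ has norm $5$, its orthogonal complement is spanned by $(-2,1)$, and $(-2,1)\equiv-2\cdot(1,2)\pmod5$. In the application the given vector is the oldform $g+\varepsilon\,g|W_p$, its norm is a unit times $p+1+\varepsilon p^{1-k/2}\lambda_p$, which \eqref{H1} makes divisible by $\varpi$, and the orthogonal complement consists of forms new at $p$. Primitivity cannot be omitted: the vector $5$ in $\mathbb Z_5$ has norm divisible by $5$ and orthogonal complement zero. It corresponds to the injectivity hypothesis in the lemma, whose verification is the main work of Section~\ref{sec:raise}.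

\begin{lemma}\label{lem:lattice}
Let $p\ne\ell$ be a prime. Let $L$ and $L_p$ be finite free $\mathcal O$-modules with perfect pairings, let $i\colon L\to L_p$ and $\operatorname{tr}\colon L_p\to L$ satisfy $\langle ix,y\rangle=\langle x,\operatorname{tr}y\rangle$ and $\operatorname{tr}\circ\,i=p+1$, let $w$ be an involution of $L_p$ preserving the pairing, and put $\theta=\operatorname{tr}\circ\,w\circ i$. Let $\mathbb T$ be a commutative $\mathcal O$-algebra acting on $L$ and $L_p$ and commuting with $i$, $\operatorname{tr}$, $w$. Let $\eta=\pm1$ and $\beta=i+\eta wi$, and assume that $\beta\otimes\mathbb F$ is injective. Let $x\in L\setminus\varpi L$ satisfy $tx=\lambda(t)x$ for $t\in\mathbb T$ and $\theta x=\mu x$ with $\mu\equiv-\eta(p+1)\pmod\varpi$. Put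
\[
\mathfrak m=\ker(\lambda\bmod\varpi),\qquad\mathcal N=\{y\in L_p:\ wy=\eta y,\ \operatorname{tr}y=0\}.
\]
Then the localization $\mathcal N_{\mathfrak m}$ is nonzero.
\end{lemma}

\begin{proof}
The image of $\mathbb T$ in $\mathrm{End}(L\oplus L_p)$ is a finite algebra over the complete ring $\mathcal O$, hence a product of local rings. So every $\mathbb T$-submodule of $L$ or $L_p$ is the direct sum of its localizations at maximal ideals, and $x\in L_{\mathfrak m}$. As $2$ is a unit, $L_p=L_p^\eta\oplus L_p^{-\eta}$, the eigenspaces of $w$, and $\beta(L)\subset L_p^\eta$.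

Since $w$ is an involution and an isometry, $\langle wy,y'\rangle=\langle y,wy'\rangle$, so $\langle\beta x',y\rangle=\langle x',\beta^*y\rangle$ with $\beta^*=\operatorname{tr}\circ(1+\eta w)$. This map is $2\operatorname{tr}$ on $L_p^\eta$ and $0$ on $L_p^{-\eta}$. Because $\beta\otimes\mathbb F$ is injective, $\beta$ is injective and $\beta(L)$ is a direct summand of $L_p$. Then $\beta^*$ is surjective: given $x''\in L$, the linear form $\beta x'\mapsto\langle x',x''\rangle$ extends to $L_p$, so it equals $\langle\,\cdot\,,y\rangle$ for some $y$, and $\beta^*y=x''$. As $\beta^*$ commutes with $\mathbb T$, the map $\beta^*\colon(L_p^\eta)_{\mathfrak m}\to L_{\mathfrak m}$ is surjective with kernel $\mathcal N_{\mathfrak m}$.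

Suppose $\mathcal N_{\mathfrak m}=0$. Then $(L_p^\eta)_{\mathfrak m}$ and $L_{\mathfrak m}$ have the same rank, so the saturated submodule $\beta(L_{\mathfrak m})$ has full rank in $(L_p^\eta)_{\mathfrak m}$ and equals it. Hence $\beta^*\beta$ is an automorphism of $L_{\mathfrak m}$. But
\[
\beta^*\beta=\operatorname{tr}\circ(1+\eta w)^2\circ i=2\operatorname{tr}\circ(1+\eta w)\circ i=2(p+1+\eta\theta)
\]
sends $x$ to $2(p+1+\eta\mu)x\in\varpi L_{\mathfrak m}$, although $x\notin\varpi L_{\mathfrak m}$. This is a contradiction.
\end{proof}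

The pairings are not required to be compatible with $\mathbb T$, nor to be symmetric; in one of the two applications they are alternating.

\section{Raising the level at one prime}\label{sec:raise}

\begin{proposition}\label{prop:raise}
Let $g$ be a cuspidal newform of weight $k$ and square-free level $M$, with $M=1$ or $\omega(M)$ odd. Let $p\nmid M$ be prime, $\ell>k-2$, $\ell\nmid6Mp$, $\varepsilon=\pm1$, and assume $a_p(g)\equiv-\varepsilon p^{k/2-1}(p+1)$. Then there is a newform $f$ of weight $k$ and level $Mp$ with $a_r(f)\equiv a_r(g)$ for all primes $r\nmid Mp$ (including $r=\ell$), $a_q(f)=a_q(g)$ for $q\mid M$, and $a_p(f)=-\varepsilon p^{k/2-1}$.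
\end{proposition}

\subsection{What has to be constructed}\label{sub:scheme}

In each of the two cases we construct data $L,L_p,i,\operatorname{tr},w,\mathbb T$ as in Lemma~\ref{lem:lattice}, with $\mathbb T$ generated by operators $T_r$ ($r\nmid Mp$ prime) and $\Pi_q$ ($q\mid M$), such that:
\begin{enumerate}
\item[(R1)] $\beta\otimes\mathbb F$ is injective for $\eta=\varepsilon$.
\item[(R2)] $L\otimes_\iota\mathbb C=\bigoplus L_{f'}$ over the newforms $f'$ of level $M$, with all $L_{f'}\ne0$, and $L_p\otimes_\iota\mathbb C=\bigoplus L_{p,f'}$ over the newforms of level $M$ or $Mp$, compatibly with $i,\operatorname{tr},w$. On the summands of $f'$, $T_r$ acts by $a_r(f')$ and $\Pi_q$ by $s_q(f')$, and $\theta$ acts on $L_{f'}$ by $p^{1-k/2}a_p(f')$.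
\item[(R3)] If $f'$ has level $M$, then $L_{p,f'}=iL_{f'}+wiL_{f'}$. If $f'$ has level $Mp$, then $w$ acts on $L_{p,f'}$ by $-s_p(f')$.
\end{enumerate}

\begin{proof}[Proof of Proposition~\ref{prop:raise}, given such data]
The common eigenspace of $\mathbb T$ and $\theta$ in $L\otimes K$ for the eigenvalues of $g$ is nonzero, since it is defined by linear equations over $K$ and contains $L_g$ after extension to $\mathbb C$. Choose $x\in L\setminus\varpi L$ in it. Then $\mu=p^{1-k/2}a_p(g)\equiv-\varepsilon(p+1)$, and Lemma~\ref{lem:lattice} gives $\mathcal N_{\mathfrak m}\ne0$. Let $y\in\mathcal N_{\mathfrak m}\otimes\mathbb C$ be an eigenvector of $\mathbb T$, with character $\lambda'$. Elements of $\mathbb T\setminus\mathfrak m$ are invertible on $\mathcal N_{\mathfrak m}$, so $\lambda'$ maps them to $\ell$-adic units; hence the kernel of the reduction of $\lambda'$, a maximal ideal, is $\mathfrak m$. As $t-\lambda(t)\in\mathfrak m$, we get $\lambda'(t)\equiv\lambda(t)$ for all $t$. Replace $y$ by a nonzero component in some $L_{p,f}$; by (R2) it still satisfies $wy=\varepsilon y$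 and $\operatorname{tr}y=0$, and $\lambda'$ is the system of eigenvalues of $f$. So $a_r(f)\equiv a_r(g)$ for $r\nmid Mp$, and $s_q(f)\equiv s_q(g)$ for $q\mid M$, which means $s_q(f)=s_q(g)$ because $\ell$ is odd.

Suppose $f$ has level $M$. Write $y=iz_1+wiz_2$ with $z_1,z_2\in L_f$. Then $2y=(1+\varepsilon w)y=\beta(z_1+\varepsilon z_2)$, so $y=\beta z$ with $z\in L_f$, and $0=\operatorname{tr}y=(p+1+\varepsilon p^{1-k/2}a_p(f))z$. By (F4), $|p^{1-k/2}a_p(f)|\le2\sqrt p<p+1$, so $z=0$ and $y=0$, a contradiction. Hence $f$ has level $Mp$, and $s_p(f)=-\varepsilon$ by (R3).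
\end{proof}

The sum in (R2) runs only over forms that are new at all primes of $M$. Cohomology of modular curves has this property only for $M=1$; this is why the quaternion algebra is needed for $M>1$.

\subsection{The coefficient module}

Let $V_{\mathcal O}=\mathrm{Sym}^n(\mathcal O^2)\otimes\det^{-n/2}$, a representation of $\mathrm{GL}_2(\mathbb Z_\ell)$ defined by the formulas of Section~\ref{sub:JL}, and let $V_{\mathbb F}=V_{\mathcal O}/\varpi$, on which the action factors through $\mathrm{GL}_2(\mathbb F_\ell)$. The hypotheses $k\ge4$ and $\ell>k-2$ say that $0<n<\ell$, and they enter through the following lemma.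

\begin{lemma}\label{lem:V}
Let $n$ be even with $0<n<\ell$.
\begin{enumerate}
\item[(a)] $V_{\mathcal O}$ has a perfect symmetric pairing whose extension to $V_{\mathcal O}\otimes K$ is invariant under $\mathrm{GL}_2(\mathbb Q_\ell)$.
\item[(b)] If $\ell\nmid h$, then $V_{\mathcal O}/(\tau^h-1)V_{\mathcal O}$ is free of rank one.
\item[(c)] $V_{\mathbb F}$ is an irreducible $\mathbb F[\mathrm{SL}_2(\mathbb F_\ell)]$-module, and $V_{\mathbb F}^{\mathrm{SL}_2(\mathbb F_\ell)}=0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Put $\langle X^aY^{n-a},X^bY^{n-b}\rangle=(-1)^a\binom na^{-1}$ if $a+b=n$ and $0$ otherwise. The binomial coefficients are units as $n<\ell$, so the pairing is perfect; it is symmetric as $n$ is even. The binomial theorem gives $\langle(aX+cY)^n,(bX+dY)^n\rangle=(ad-bc)^n$. The $n$-th powers span $V_{\mathcal O}\otimes K$, and the factor $(\det\alpha)^n$ by which $\mathrm{Sym}^n(\alpha)$ scales the right side is canceled by the twist.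

(b) The operator $\tau^h-1$ sends $X^aY^b$ to $X^a((hX+Y)^b-Y^b)=bh\,X^{a+1}Y^{b-1}+(\text{terms of lower degree in }Y)$. So it is nilpotent and $(\tau^h-1)^nY^n=n!\,h^nX^n$, with $n!\,h^n$ a unit. Thus $\tau^h$ is a single Jordan block of size $n+1$, both over $\mathbb F$ and over $K$. The cokernel of $\tau^h-1$ on $V_{\mathcal O}$ is therefore generated by one element (Nakayama) and has rank one.

(c) A nonzero submodule contains a nonzero vector fixed by $\tau$, hence $X^n$ by the proof of (b), hence $(X+cY)^n$ for $c=0,1,\dots,n$. These $c$ are distinct in $\mathbb F_\ell$ and the $\binom na$ are nonzero, so by the Vandermonde determinant these vectors span $V_{\mathbb F}$. As $\dim V_{\mathbb F}>1$, there are no invariants.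
\end{proof}

\subsection{The case $\omega(M)$ odd}\label{sub:definite}

Let $D,O,U,U_0(p)$ be as in Section~\ref{sub:JL}. To obtain an integral structure on $\mathcal A(U')$ we move the action on the coefficients from $D^\times$ to the component at $\ell$ of $U'$, which preserves $V_{\mathcal O}$. For $A=V_{\mathcal O}$ or $V_{\mathbb F}$ let
\[
S(U';A)=\{\varphi\colon D^\times\backslash\widehat D^\times\to A\ :\ \varphi(gu)=u_\ell^{-1}\varphi(g)\ \text{ for }u\in U'\},
\]
and put $L=S(U;V_{\mathcal O})$, $L_p=S(U_0(p);V_{\mathcal O})$.

\emph{Lattices and pairings.} Let $t$ run over representatives of the finite set $D^\times\backslash\widehat D^\times/U'$ and let $G_t=t^{-1}D^\times t\cap U'$. The map $\varphi\mapsto(\varphi(t))_t$ identifies $S(U';A)$ with $\bigoplus_tA^{G_t}$. Each $G_t$ is isomorphic to a group of units in an order of the definite algebra $D$, so it is finite. Its order is prime to $\ell$: an element of order $\ell$ would generate a subfield $\mathbb Q(\zeta_\ell)\subset D$ of degree $\ell-1\ge4$, whereas subfields of $D$ have degree at most $2$. The projector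 $|G_t|^{-1}\sum_{u\in G_t}u_\ell$ is therefore integral and self-adjoint. It follows that $S(U';V_{\mathcal O})\otimes\mathbb F=S(U';V_{\mathbb F})$ and that
\[
\langle\varphi_1,\varphi_2\rangle=\sum_t|G_t|^{-1}\langle\varphi_1(t),\varphi_2(t)\rangle
\]
is a perfect pairing.

\emph{Maps.} Let $i$ be the inclusion $L\subset L_p$, let $(\operatorname{tr}y)(g)=\sum_uy(gu)$ with $u$ running over representatives in $\mathrm{GL}_2(\mathbb Z_p)$ of the $p+1$ cosets in $U/U_0(p)$, and let $(wy)(g)=y(gw_p)$ with $w_p=\left(\begin{smallmatrix}0&1\\p&0\end{smallmatrix}\right)\in D_p^\times$. Then $\operatorname{tr}\circ\,i=p+1$. Since $w_p=\mathrm{diag}(1,p)\left(\begin{smallmatrix}0&1\\1&0\end{smallmatrix}\right)$, the group $w_p\mathrm{GL}_2(\mathbb Z_p)w_p^{-1}$ consists of the matrices $\left(\begin{smallmatrix}a&b/p\\pc&d\end{smallmatrix}\right)$ with $\left(\begin{smallmatrix}a&b\\c&d\end{smallmatrix}\right)\in\mathrm{GL}_2(\mathbb Z_p)$, and $U\cap w_pUw_p^{-1}=U_0(p)$. The element $w_p^2=p$ is a central idele; central ideles lie in $\mathbb Q^\times\widehat{\mathbb Z}^\times$ and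 act trivially. Hence $w_p$ normalizes $U_0(p)$ and $w^2=1$. Right translation by $w_p$ permutes the double cosets and conjugates the groups $G_t$, so $w$ is an isometry. For adjointness, fix a representative $t$ for $U$. The double cosets for $U_0(p)$ inside $D^\times tU$ correspond to the orbits of $G_t$ on $U/U_0(p)$, and the group attached to $tu$ is conjugate to the stabilizer of $uU_0(p)$ in $G_t$. So their contribution to $\langle i\varphi,y\rangle$ is $|G_t|^{-1}\sum_u\langle\varphi(tu),y(tu)\rangle=|G_t|^{-1}\langle\varphi(t),(\operatorname{tr}y)(t)\rangle$.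

Let $\mathbb T$ be generated by the following operators on $S(U';V_{\mathcal O})$. For $q\mid M$, $\Pi_q$ is right translation by a uniformizer. For $r\nmid Mp\ell$, $T_r=r^{k/2-1}[U'\mathrm{diag}(r,1)_rU']$. For $r=\ell$, write $U'\mathrm{diag}(\ell,1)_\ell U'=\bigsqcup x_\nu U'$ with $x_\nu\in M_2(\mathbb Z_\ell)$ and put $(T_\ell\varphi)(g)=\sum_\nu\ell^{n/2}x_\nu\cdot\varphi(gx_\nu)$. Here $\ell^{n/2}x_\nu$ acts on the coefficients by $(\det x_\nu/\ell)^{-n/2}\mathrm{Sym}^n(x_\nu)$, which preserves $V_{\mathcal O}$. These operators are supported at distinct primes different from $p$, so they commute with each other and with $i,\operatorname{tr},w$.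

\emph{Properties (R2) and (R3).} Use the embedding $D\subset D_\ell=M_2(\mathbb Q_\ell)\subset M_2(\mathbb C)$ given by $\iota$. Then $\varphi\mapsto F$, $F(g)=g_\ell\varphi(g)$, identifies $S(U';V_{\mathcal O})\otimes_\iota\mathbb C$ with $\mathcal A(U')$. It is compatible with right translations away from $\ell$, and it carries $T_\ell$ to $\ell^{n/2}[U'\mathrm{diag}(\ell,1)_\ell U']$. The operator $(\theta\varphi)(g)=\sum_u\varphi(guw_p)$ is $[Uw_pU]=[U\mathrm{diag}(p,1)_pU]$, because $U\cap w_pUw_p^{-1}=U_0(p)$. So (R2) follows from Proposition~\ref{prop:JL}.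

Let $f'$ have level $M$ and $0\ne z\in L_{f'}$. The traces of $iz\pm wiz$ are $(p+1\pm p^{1-k/2}a_p(f'))z\ne0$, so these two vectors are nonzero eigenvectors of $w$ with different eigenvalues, and they span the plane $L_{p,f'}$. Let $f'$ have level $Mp$ and let $y$ span the line $L_{p,f'}$. Then $wy=\eta y$ with $\eta=\pm1$, and $\operatorname{tr}y=0$ because $f'$ does not occur in $L$. As representatives of $U/U_0(p)$ take $1$ and $\left(\begin{smallmatrix}b&1\\1&0\end{smallmatrix}\right)$ for $b$ modulo $p$. Since $\left(\begin{smallmatrix}p&b\\0&1\end{smallmatrix}\right)=\left(\begin{smallmatrix}b&1\\1&0\end{smallmatrix}\right)w_p$,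
\[
\sum_by\bigl(g\left(\begin{smallmatrix}p&b\\0&1\end{smallmatrix}\right)\bigr)=\eta\sum_by\bigl(g\left(\begin{smallmatrix}b&1\\1&0\end{smallmatrix}\right)\bigr)=\eta\,(\operatorname{tr}y-y)(g)=-\eta\,y(g).
\]
The left side is $[U_0(p)\mathrm{diag}(p,1)_pU_0(p)]y$, which is $s_p(f')y$. So $\eta=-s_p(f')$.

\emph{Property (R1).} Let $\varphi\in S(U;V_{\mathbb F})$ satisfy $\varphi(gw_p)=-\eta\varphi(g)$ for all $g$. We show that $\varphi$ is invariant under a group so large that its values must be $\mathrm{SL}_2(\mathbb F_\ell)$-invariant.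

The function $\varphi$ is right invariant under $\mathrm{GL}_2(\mathbb Z_p)$, and for $u$ in this group $\varphi(gw_puw_p^{-1})=-\eta\varphi(gw_pu)=-\eta\varphi(gw_p)=\varphi(g)$. So $\varphi$ is also invariant under $\left(\begin{smallmatrix}0&1/p\\-p&0\end{smallmatrix}\right)\in w_p\mathrm{GL}_2(\mathbb Z_p)w_p^{-1}$, hence under $\left(\begin{smallmatrix}0&1\\-1&0\end{smallmatrix}\right)\left(\begin{smallmatrix}0&1/p\\-p&0\end{smallmatrix}\right)=-\mathrm{diag}(p,p^{-1})$. By the elementary divisor theorem, this element and $\mathrm{SL}_2(\mathbb Z_p)$ generate $\mathrm{SL}_2(\mathbb Q_p)$, so $\varphi$ is invariant under $\mathrm{SL}_2(\mathbb Q_p)$.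

Let $D^1$ be the group of elements of norm one. Strong approximation says that, $D^1(\mathbb Q_p)=\mathrm{SL}_2(\mathbb Q_p)$ being non-compact, $D^1(\mathbb Q)D^1(\mathbb Q_p)$ is dense in the group $\widehat D^1$ of finite ideles of norm one. Let $g\in\widehat D^\times$, $h\in\mathrm{SL}_2(\mathbb Z_\ell)$ and $U^{(1)}=\{u\in U:u_\ell\equiv1\bmod\ell\}$. The group $gU^{(1)}g^{-1}\cap\widehat D^1$ is open in $\widehat D^1$, so $ghg^{-1}=\gamma\cdot s\cdot gug^{-1}$ with $\gamma\in D^1(\mathbb Q)$, $s\in\mathrm{SL}_2(\mathbb Q_p)$, $u\in U^{(1)}$. Then $gh=\gamma gs'u$ with $s'=g^{-1}sg\in\mathrm{SL}_2(\mathbb Q_p)$, and since $u_\ell$ acts trivially on $V_{\mathbb F}$,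
\[
h^{-1}\varphi(g)=\varphi(gh)=\varphi(gs'u)=\varphi(gs')=\varphi(g).
\]
By Lemma~\ref{lem:V}(c), $\varphi(g)=0$. This completes the case $\omega(M)$ odd.

\subsection{The case $M=1$}\label{sub:levelone}

There is no definite algebra of discriminant $1$, and we use group cohomology instead. Since $S_k(1)\ne0$ we have $k\ge12$. Let $\Gamma=\mathrm{SL}_2(\mathbb Z)$. For a subgroup $\Gamma'$ of finite index, let $H^1_!(\Gamma',V_{\mathcal O})$ be the group of classes in $H^1(\Gamma',V_{\mathcal O})$ whose restriction to the stabilizer $\Gamma'_c$ of every cusp $c\in\mathbb P^1(\mathbb Q)$ vanishes. Put $L=H^1_!(\Gamma,V_{\mathcal O})$ and $L_p=H^1_!(\Gamma_0(p),V_{\mathcal O})$. Poincar\'e duality pairs $H^1$ with compactly supported cohomology; the first task is to get a perfect pairing of $H^1_!$ with itself.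

\begin{lemma}\label{lem:perfect}
Let $\Gamma'\in\{\Gamma,\Gamma_0(p)\}$. Then $H^1(\Gamma',V_{\mathcal O})$ is finite free, $H^1_!(\Gamma',V_{\mathcal O})$ is saturated in it, and the cup product induces a perfect pairing on $H^1_!(\Gamma',V_{\mathcal O})$.
\end{lemma}

\begin{proof}
Let $\Gamma^*=\Gamma'\cap\Gamma(3)$. It is torsion-free and normal in $\Gamma'$, and $\Gamma'/\Gamma^*$ embeds in $\mathrm{SL}_2(\mathbb F_3)$, so its order divides $24$ and is prime to $\ell$. We first treat $\Gamma^*$. Let $Y$ be the quotient of the upper half-plane by $\Gamma^*$, a connected non-compact surface with fundamental group $\Gamma^*$, and write $H^1$, $H^1_c$ for the cohomology of the local system $V_{\mathcal O}$ on $Y$. The exact sequence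
\[
H^1_c\longrightarrow H^1\longrightarrow\bigoplus_cH^1(\Gamma^*_c,V_{\mathcal O}),
\]
with $c$ running over the cusps of $Y$, shows that $H^1_!$ is the image of $H^1_c$.

The group $\Gamma^*$ contains $\Gamma(3p)$ and $\ell\nmid3p$, so it surjects onto $\mathrm{SL}_2(\mathbb F_\ell)$, and $H^0(Y,V_{\mathbb F})=0$ by Lemma~\ref{lem:V}(c). Also $H^0_c(Y,V_{\mathbb F})=0$, as $Y$ is non-compact. The sequence $0\to V_{\mathcal O}\to V_{\mathcal O}\to V_{\mathbb F}\to0$ then shows that $H^1$ and $H^1_c$ have no $\varpi$-torsion, so Poincar\'e duality, with the pairing of Lemma~\ref{lem:V}(a), identifies $H^1$ with the $\mathcal O$-dual of $H^1_c$. The group $\Gamma_c^*$ is infinite cyclic, with a generator conjugate in $\Gamma$ to $\pm\tau^h$ for some $h\mid3p$, and $-1$ acts trivially. So $H^1(\Gamma_c^*,V_{\mathcal O})\cong V_{\mathcal O}/(\tau^h-1)$ is torsion-free by Lemma~\ref{lem:V}(b), and $H^1_!$ is saturated in $H^1$.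

Let $B=\ker(H^1_c\to H^1)$. The dual of the free module $H^1_!=H^1_c/B$ is the annihilator $B^\perp\subset H^1$. It contains $H^1_!$: for $b,b'\in H^1_c$, pairing $b$ with the image of $b'$ gives, up to sign, the same as pairing $b'$ with the image of $b$, which is $0$ if $b\in B$. The modules $H^1_!\subset B^\perp$ have the same rank and $H^1_!$ is saturated, so they are equal. Thus the pairing $\langle\,,\rangle_{\Gamma^*}$ on $H^1_!$ is perfect.

Since $[\Gamma':\Gamma^*]$ is prime to $\ell$, restriction identifies $H^1(\Gamma',V_{\mathcal O})$ with the $\Gamma'/\Gamma^*$-invariants of $H^1$, and the restrictions $H^1(\Gamma'_c,V_{\mathcal O})\to H^1(\Gamma_c^*,V_{\mathcal O})$ are injective. So $H^1_!(\Gamma',V_{\mathcal O})$ is the module of invariants in $H^1_!$. The group $\Gamma'/\Gamma^*$ preserves the pairing, so the averaging projector is self-adjoint, and $\langle x,x'\rangle=[\Gamma':\Gamma^*]^{-1}\langle\operatorname{res}x,\operatorname{res}x'\rangle_{\Gamma^*}$ is perfect.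
\end{proof}

\emph{Maps.} Let $i$ be restriction and $\operatorname{tr}$ corestriction, so $\operatorname{tr}\circ\,i=[\Gamma:\Gamma_0(p)]=p+1$. Let $w_0=\left(\begin{smallmatrix}0&-1\\p&0\end{smallmatrix}\right)$, which acts on $V_{\mathcal O}$ through $\mathrm{GL}_2(\mathbb Z_\ell)$, and let $w$ send a cocycle $y$ to $\gamma\mapsto w_0\,y(w_0^{-1}\gamma w_0)$. As $w_0^2=-p$ is scalar, $w^2=1$. Passing to a covering of $Y$ multiplies the cup product pairing by the degree, so over $K$ we have $\langle x,x'\rangle=[\Gamma':\Gamma'']^{-1}\langle\operatorname{res}x,\operatorname{res}x'\rangle_{\Gamma''}$ for every torsion-free $\Gamma''$ of finite index in $\Gamma'$. This gives the two compatibilities. First, $w_0$ preserves the orientation and the pairing on coefficients and carries $\Gamma''\subset\Gamma_0(p)$ to a subgroup of the same index, so $w$ is an isometry. Second, take $\Gamma''=\Gamma(3p)$, normal in $\Gamma$. For $x\in L$, $y\in L_p$ we have $\operatorname{res}\operatorname{tr}y=\sum_{\gamma\in\Gamma/\Gamma_0(p)}\gamma\cdot\operatorname{res}y$, and $\operatorname{res}x$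 and the pairing are $\Gamma$-invariant, so $\langle\operatorname{res}x,\operatorname{res}\operatorname{tr}y\rangle_{\Gamma''}=(p+1)\langle\operatorname{res}x,\operatorname{res}y\rangle_{\Gamma''}$. Dividing by $[\Gamma:\Gamma'']=(p+1)[\Gamma_0(p):\Gamma'']$ gives $\langle x,\operatorname{tr}y\rangle=\langle ix,y\rangle$.

Let $\mathbb T$ be generated by the usual Hecke operators $T_r$, $r\ne p$, given by the double cosets of $\mathrm{diag}(1,r)$. They act on coefficients through $\mathrm{Sym}^n$ of integer matrices of determinant $r$, so they are integral also for $r=\ell$, and they commute with $i,\operatorname{tr},w$.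

\emph{Properties (R2) and (R3).} For $h\in S_k(\Gamma')$ let $\Omega_h=h(z)(zX+Y)^n\,dz$. The Eichler--Shimura isomorphism sends $(h_1,\overline{h_2})$ to the class of $\Omega_{h_1}+\overline{\Omega_{h_2}}$ and gives $L\otimes\mathbb C\cong S_k(1)\oplus\overline{S_k(1)}$ and $L_p\otimes\mathbb C\cong S_k(p)\oplus\overline{S_k(p)}$, compatibly with the $T_r$. For $\alpha$ of positive determinant, $\alpha z\,X+Y=(cz+d)^{-1}((az+b)X+(cz+d)Y)$ and $d(\alpha z)=\det\alpha\,(cz+d)^{-2}dz$ give $\alpha^*\Omega_h=\alpha\cdot\Omega_{h|\alpha}$. Hence $w$ corresponds to $h\mapsto h|w_0=h|W_p$, and $\theta$ to $h\mapsto\sum_{\gamma\in\Gamma_0(p)\backslash\Gamma}h|w_0\gamma=p^{1-k/2}T_ph$. All eigenvalues involved are real, so they are the same on the conjugate summands. Now (R2) and (R3) follow from (F1), (F3) and Lemma~\ref{lem:old}(b).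

\emph{Property (R1).} Strong approximation is replaced by two facts about $\Lambda=\mathrm{SL}_2(\mathbb Z[1/p])$. It is the amalgam $\Gamma*_{\Gamma_0(p)}w_0\Gamma w_0^{-1}$, where $\Gamma_0(p)=\Gamma\cap w_0\Gamma w_0^{-1}$ \cite[II.1.4]{Trees}. And it has the congruence subgroup property \cite{Mennicke,SerreCSP}: every subgroup of finite index contains $\Lambda(m)=\ker(\Lambda\to\mathrm{SL}_2(\mathbb Z/m))$ for some $m$ prime to $p$. The group $\Lambda$ acts on $V_{\mathbb F}$ through its quotient $\Lambda/\Lambda(\ell)=\mathrm{SL}_2(\mathbb F_\ell)$.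

For $\Gamma'\in\{\Gamma,\Gamma_0(p)\}$, the module $H^1(\Gamma',V_{\mathcal O})/\varpi$ embeds in $H^1(\Gamma',V_{\mathbb F})$, and $H^1_!$ is saturated; so $L\otimes\mathbb F\subset H^1(\Gamma,V_{\mathbb F})$ and $L_p\otimes\mathbb F\subset H^1(\Gamma_0(p),V_{\mathbb F})$. Let $x\in L\otimes\mathbb F$ with $\beta x=0$.

\emph{Step 1: $x$ extends to $\Lambda$.} Let $x^{w}\in H^1(w_0\Gamma w_0^{-1},V_{\mathbb F})$ be the class of $\gamma\mapsto w_0\,x(w_0^{-1}\gamma w_0)$. The equation $\beta x=0$ says that $x$ and $-\eta x^w$ have the same restriction to $\Gamma_0(p)$. The Mayer--Vietoris sequence of the amalgam,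
\[
H^1(\Lambda,V_{\mathbb F})\to H^1(\Gamma,V_{\mathbb F})\oplus H^1(w_0\Gamma w_0^{-1},V_{\mathbb F})\to H^1(\Gamma_0(p),V_{\mathbb F}),
\]
gives $y\in H^1(\Lambda,V_{\mathbb F})$ with $y|_\Gamma=x$.

\emph{Step 2: $y$ vanishes on $\Lambda(\ell)$.} The restriction of $y$ to $\Lambda(\ell)$ is a homomorphism $\phi\colon\Lambda(\ell)\to V_{\mathbb F}$ with $\phi(\delta\gamma\delta^{-1})=\delta\phi(\gamma)$ for $\delta\in\Lambda$. Its kernel has finite index in $\Lambda$, so it contains some $\Lambda(m)$, and we may take $\ell\mid m$. With $\ell^a$ the exact power of $\ell$ in $m$ and $P_j=\ker(\mathrm{SL}_2(\mathbb Z/\ell^a)\to\mathrm{SL}_2(\mathbb Z/\ell^j))$, the map $\phi$ factors through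
\[
\Lambda(\ell)/\Lambda(m)=P_1\times\prod_{r^c\|m,\ r\ne\ell}\mathrm{SL}_2(\mathbb Z/r^c).
\]
The abelianization of $\mathrm{SL}_2(\mathbb Z/r^c)$ is a quotient of $\mathrm{SL}_2(\mathbb Z)^{\mathrm{ab}}=\mathbb Z/12$, of order prime to $\ell$, while $V_{\mathbb F}$ is killed by $\ell$; so $\phi$ is trivial on these factors. For $1\le j<a$, the map $1+\ell^jZ\mapsto Z\bmod\ell$ identifies $P_j/P_{j+1}$ with the space $\mathfrak{sl}_2(\mathbb F_\ell)$ of trace-zero matrices, with $\mathrm{SL}_2(\mathbb F_\ell)$ acting by conjugation. An equivariant additive map $\mathfrak{sl}_2(\mathbb F_\ell)\to V_{\mathbb F}$ is zero: the $\mathbb F$-span of its image is a submodule of dimension at most $3<k-1=\dim V_{\mathbb F}$, and $V_{\mathbb F}$ is irreducible. Since $P_a=1$, we find successively that $\phi$ vanishes on $P_{a-1},P_{a-2},\dots,P_1$.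

\emph{Step 3: $y=0$.} By the inflation--restriction sequence, $y$ is inflated from a class $\bar y\in H^1(\mathrm{SL}_2(\mathbb F_\ell),V_{\mathbb F})$. Since $x$ is the reduction of a class in $H^1_!$, the restriction $y|_{\langle\tau\rangle}=x|_{\langle\tau\rangle}$ vanishes. This restriction is the inflation of $\bar y|_{\langle\bar\tau\rangle}$, where $\bar\tau=\tau\bmod\ell$, and inflation is injective on $H^1$. So $\bar y$ vanishes on $\langle\bar\tau\rangle$, a Sylow $\ell$-subgroup of $\mathrm{SL}_2(\mathbb F_\ell)$. Restriction to a Sylow $\ell$-subgroup is injective on cohomology with coefficients in an $\mathbb F$-vector space, so $\bar y=0$, and $x=0$.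

This completes the proof of Proposition~\ref{prop:raise}.

\begin{remark}
The hypothesis $k>2$ is needed for (R1) in Section~\ref{sub:definite}: for $n=0$ and $\eta=-1$ the constant functions lie in the kernel of $\beta$. The inequality $k-1>3$ in Step~2 comes for free from $S_k(1)\ne0$. The condition $\ell\nmid6$ is used for the factor $2$ in Lemma~\ref{lem:lattice}, for telling signs apart, and for the orders of $G_t$, $\Gamma'/\Gamma^*$ and $\mathbb Z/12$. The condition on $M$ cannot be dropped: the proof of Theorem~\ref{thm:sharp} shows that the proposition is false for $M=6$, $p=5$.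
\end{remark}

\subsection{Proof of Theorem~\ref{thm:positive}(i) and (ii)}\label{sub:proofi}

In case (i), Proposition~\ref{prop:raise} with $p=N'$ gives a newform $f$ of level $N$ satisfying the conditions of Proposition~\ref{prop:criterion}(b). In case (ii), take $f=g$ if $N'=1$, and argue as in (i) if $N'$ is prime. Let $N'=p_1p_2$. Proposition~\ref{prop:raise} with $M=1$, $p=p_1$ gives $f_1$ of level $p_1$ with $a_r(f_1)\equiv a_r(g)$ for $r\ne p_1$ and $a_{p_1}(f_1)=-\varepsilon(p_1)p_1^{k/2-1}$. In particular $a_{p_2}(f_1)\equiv\lambda_{p_2}$, so the proposition applies to $f_1$ with $M=p_1$, $p=p_2$. The resulting newform $f$ of level $p_1p_2$ has $a_r(f)\equiv a_r(g)$ for $r\nmid N$, $a_{p_1}(f)=a_{p_1}(f_1)$ and $a_{p_2}(f)=-\varepsilon(p_2)p_2^{k/2-1}$. Proposition~\ref{prop:criterion}(b) applies. \qed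

\section{From the Eisenstein series to a cusp form}\label{sec:eis}

We now carry out the argument of the introduction at level $N$. In place of the explicit form $(240E_4)^3$, a vanishing theorem on a modular curve over $\mathcal O$ provides the correction. There is no restriction on $\omega(N)$, but also no control of the level of the newform obtained.

\begin{proposition}\label{prop:eis}
Let $N$ be square-free, $k\ge4$ even, $\ell\nmid6N$, and assume \eqref{H2}. There are $d\mid N$ and a cuspidal newform $f_d$ of weight $k$ and level $d$ such that $a_r(f_d)\equiv1+r^{k-1}$ for all primes $r\nmid N$ (including $r=\ell$) and $f_d|W_p=\varepsilon(p)f_d$ for $p\mid d$.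
\end{proposition}

\begin{proof}
Put $\mathcal E=E^{(\varepsilon)}_{k,N}$. Its constant term lies in $\ell\mathbb Z_{(\ell)}$, its other coefficients are integers, $a_1(\mathcal E)=1$, $T_r\mathcal E=(1+r^{k-1})\mathcal E$ for $r\nmid N$, and $\mathcal E|W_d=\varepsilon(d)\mathcal E$ for $d\mid N$ by Lemma~\ref{lem:old}. Let $M_k(N;\mathcal O)$ and $S_k(N;\mathcal O)$ be the modules of forms whose coefficients at $\infty$ lie in $\mathcal O$. They are finite free and span $M_k(N)$ and $S_k(N)$, and the formula for $T_r$ on coefficients shows that all $T_r$ $(r\nmid N)$ preserve them.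

\emph{The curve.} The moduli problem for $\Gamma_0(N)$ is not representable, so we add an auxiliary level that can be removed by averaging. By Dirichlet's theorem choose a prime $r_0\ge3$, $r_0\nmid N\ell$, with $r_0\equiv2\pmod\ell$; then $|\mathrm{SL}_2(\mathbb F_{r_0})|=r_0(r_0^2-1)\equiv6\pmod\ell$ is prime to $\ell$. Enlarge $\mathcal O$ to contain the roots of unity of order $r_0N$. Let $\mathcal X/\mathcal O$ be the compactified fine moduli scheme for $\Gamma_0(N)\cap\Gamma(r_0)$, with fixed Weil pairing. We use two standard results. By Deligne--Rapoport, since $N$ is square-free and $\ell\nmid Nr_0$, $\mathcal X$ is a smooth proper curve over $\mathcal O$ with geometrically connected fibers; it carries a line bundle $\underline\omega$ of positive degree, whose $k$-th power has the modular forms of weight $k$ as sections over $\mathbb C$, a reduced cuspidal divisor $C$ with $\underline\omega^2\cong\Omega^1(C)$, and an action of $\mathrm{SL}_2(\mathbb F_{r_0})=\Gamma_0(N)/(\Gamma_0(N)\cap\Gamma(r_0))$. By the $q$-expansion principle (Katz), a form $h$ lies in $H^0(\mathcal X,\underline\omega^k)$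 exactly when its expansion at $\infty$ has coefficients in $\mathcal O$; in that case the expansion of $h|\gamma$ has coefficients in $\mathcal O$ for every $\gamma\in\mathrm{SL}_2(\mathbb Z)$, and its constant term is the value of $h$ at the cusp $\gamma\infty$ with respect to a local generator of $\underline\omega^k$.

\emph{Two consequences of Lemma~\ref{lem:cusps}.} First, the constant term of $\mathcal E|\gamma$ is $\pm d^{-k/2}a_0(\mathcal E)$ for some $d\mid N$, and $\ell\nmid d$. So the reduction $\overline{\mathcal E}$ vanishes at all cusps: $\overline{\mathcal E}\in H^0(\mathcal X_{\mathbb F},\underline\omega^k(-C))$. Second, if $h\in M_k(N;\mathcal O)$, then $(h|W_d)(z)=d^{k/2}(h|\gamma_d)(dz)$ has coefficients in $\mathcal O$. So the $W_d$ preserve $M_k(N;\mathcal O)$ and $S_k(N;\mathcal O)$.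

\emph{Lifting.} Put $\mathcal L=\underline\omega^k(-C)$. By Serre duality $H^1(\mathcal X_{\mathbb F},\mathcal L)$ is dual to $H^0(\mathcal X_{\mathbb F},\Omega^1(C)\otimes\underline\omega^{-k})=H^0(\mathcal X_{\mathbb F},\underline\omega^{2-k})$, which vanishes because $k>2$ and $\deg\underline\omega>0$. The finitely generated module $H^1(\mathcal X,\mathcal L)$ satisfies $H^1(\mathcal X,\mathcal L)/\varpi\subset H^1(\mathcal X_{\mathbb F},\mathcal L)=0$, so it is zero by Nakayama's lemma, and $H^0(\mathcal X,\mathcal L)\to H^0(\mathcal X_{\mathbb F},\mathcal L)$ is surjective. Lift $\overline{\mathcal E}$ and average the lift over $\mathrm{SL}_2(\mathbb F_{r_0})$, which fixes $\overline{\mathcal E}$. This gives $F\in S_k(N;\mathcal O)$ with $F-\mathcal E\in\varpi M_k(N;\mathcal O)$.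

\emph{Eigenforms.} The submodule $S_k(N;\mathcal O)$ is saturated in $M_k(N;\mathcal O)$, so $S_k(N;\mathcal O)\otimes\mathbb F$ embeds in $M_k(N;\mathcal O)\otimes\mathbb F$, compatibly with the commuting operators $T_r$ $(r\nmid N)$ and $W_p$ $(p\mid N)$. The class of $F$ maps to the class of $\mathcal E$, so it is nonzero and an eigenvector with eigenvalues $1+r^{k-1}$ and $\varepsilon(p)$. The Deligne--Serre lemma states that, for commuting endomorphisms of a finite free $\mathcal O$-module, any system of eigenvalues occurring modulo $\varpi$ is the reduction of a system occurring in characteristic zero, after a finite extension of $\mathcal O$. We obtain a common eigenform $F'\in S_k(N)$ with $T_r$-eigenvalues congruent to $1+r^{k-1}$ and $W_p$-eigenvalues congruent to $\varepsilon(p)$, hence equal to $\varepsilon(p)$ as $\ell$ is odd. By (F3), $F'$ lies in the summand of a single newform $f_d$. By Lemma~\ref{lem:old}(a), $W_p$ acts on that summand, for $p\mid d$, by the $W_p$-eigenvalue of $f_d$, which is therefore $\varepsilon(p)$.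
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(iii)]
Let $f_d$ be as in Proposition~\ref{prop:eis}. To raise its level we need its coefficients at the primes $p\mid N/d$, about which the proposition says nothing. Let $\chi$ be the cyclotomic character modulo $\ell$, so $\chi(\mathrm{Frob}_r)=r$. The functions $\sigma\mapsto\operatorname{tr}\rho_{f_d}(\sigma)\bmod\mathfrak L$ and $\sigma\mapsto1+\chi(\sigma)^{k-1}$ are continuous, and they agree on all Frobenius elements at primes $r\nmid N\ell$. These elements are dense by Chebotarev's theorem, so the functions agree everywhere. For $p\mid N/d$ we have $p\nmid d\ell$, and evaluating at $\mathrm{Frob}_p$ gives, by (F4) and \eqref{H1},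
\[
a_p(f_d)\equiv1+p^{k-1}\equiv-\varepsilon(p)p^{k/2-1}(p+1).
\]

Now let $\omega(N)\le2$. If $d=N$, put $f=f_d$. If $N/d$ is a prime $p$, then $d=1$ or $d$ is prime, and Proposition~\ref{prop:raise} with $M=d$ gives a newform $f$ of level $N$. If $N/d=p_1p_2$, then $d=1$, and two applications of Proposition~\ref{prop:raise} as in Section~\ref{sub:proofi} give $f$ of level $N$. In every case $a_r(f)\equiv1+r^{k-1}$ for $r\nmid N$, and $a_p(f)=-\varepsilon(p)p^{k/2-1}$ for all $p\mid N$: for $p\mid d$ because this holds for $f_d$ by (F1) and is preserved, for $p\mid N/d$ by construction. Proposition~\ref{prop:criterion}(b) gives $f\equiv E^{(\varepsilon)}_{k,N}$.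
\end{proof}

For $\omega(N)=3$ and $d\ne N$ the chain of level raisings must pass through a level with two prime factors, where Proposition~\ref{prop:raise} is not available.

\section{Three primes}\label{sec:sharp}

\subsection{Proof of Theorem~\ref{thm:sharp}}

The case $g=E_k$ is Theorem~\ref{thm:counter}. The cuspidal examples are the intermediate steps of such chains: Theorem~\ref{thm:positive}(iii) supplies a cusp form congruent to an Eisenstein series at a divisor of $30$ or $42$, and Section~\ref{sec:counter} shows that its level cannot be raised all the way. To see that these cusp forms are rational we use the formula, for even $k\ge4$,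
\[
\dim S_k(M)=(k-1)(\mathrm{genus}-1)+\bigl(\tfrac k2-1\bigr)\nu_\infty+\bigl\lfloor\tfrac k4\bigr\rfloor\nu_2+\bigl\lfloor\tfrac k3\bigr\rfloor\nu_3 ,
\]
where $\nu_\infty,\nu_2,\nu_3$ are the numbers of cusps and of elliptic points of orders $2$ and $3$ of $\Gamma_0(M)$. For $M=1,2,3,6,7$ the genus is $0$ and $(\nu_\infty,\nu_2,\nu_3)=(1,1,1)$, $(2,1,0)$, $(2,0,1)$, $(4,0,0)$, $(2,0,2)$.

\emph{$M=6$, $N'=5$, $k=6$, $\ell=7$.} Consider $E_6$ at level $6$ with signs $-1$ at $2$ and $+1$ at $3$. The factors in \eqref{eq:c} are $7$ and $28$, and $\frac{7\cdot28}{504}=\frac7{18}$, so \eqref{H1} and \eqref{H2} hold. Theorem~\ref{thm:positive}(iii) gives a newform $g$ of level $6$ with $a_2(g)=4$, $a_3(g)=-9$ and $a_5(g)\equiv1+5^5=3126\equiv4$. We have $\dim S_6(6)=3$, $\dim S_6(3)=1$ and $\dim S_6(2)=\dim S_6(1)=0$, so by (F3) the new part of $S_6(6)$ has dimension $3-2=1$; since Galois conjugates of newforms are newforms, $g$ is rational. With $\varepsilon(5)=1$ the right side of \eqref{H1} is $-25\cdot6=-150\equiv4\pmod7$, so \eqref{H1} holds for $g$ and $N'=5$. A newform $f\equiv g^{(\varepsilon)}_5$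 of level $30$ would have $a_3(f)\equiv a_3(g)=-9$. But $a_3(f)=9$ by Theorem~\ref{thm:counter}, and $7\nmid18$.

\emph{$M=7$, $N'=6$, $k=4$, $\ell=5$.} Consider $E_4$ at level $7$ with sign $+1$. The factor is $7^2+1=50$ and $-\frac{50}{240}=-\frac5{24}$, so Theorem~\ref{thm:positive}(iii) gives a newform $g$ of level $7$ with $a_r(g)\equiv1+r^3$ for $r\ne7$. It is rational because $\dim S_4(7)=1$. With $\varepsilon(2)=\varepsilon(3)=1$ we have $\lambda_2\equiv9\equiv-2\cdot3$ and $\lambda_3\equiv28\equiv-3\cdot4\pmod5$, so \eqref{H1} holds. A newform of level $42$ in $S_4^{(\varepsilon)}(42)$ would have $a_2=-2$, contradicting Proposition~\ref{prop:42}. \qed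

\subsection{A second proof for level 30 and weight 6}

Let $S\subset S_6(30)$ be the space of forms with $(W_2,W_3,W_5)$-eigenvalues $(-1,+1,+1)$. We show again, without the orders of Section~\ref{sec:counter}, that $S$ contains no newform of level $30$. The point is that Theorem~\ref{thm:positive}(iii) itself fills $S$ with oldforms.

\emph{Three oldforms.} For $E_6$, $\ell=7$ and these signs restricted to the levels $6$, $10$, $15$, the factors $7,28,126$ give \eqref{H1}, and \eqref{eq:c} equals $\frac{7\cdot28}{504}=\frac7{18}$, $\frac{7\cdot126}{504}=\frac74$, $\frac{28\cdot126}{504}=7$. So there are newforms of levels $6,10,15$ with the prescribed signs. For each such form $g$, of level $30/p$, the form $g^{(\varepsilon)}_p$ lies in $S$ by Lemma~\ref{lem:old}, and the three forms are linearly independent by (F3).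

\emph{The bound $\dim S\le3$.} Suppose $0\ne h\in S$ has $a_1(h)=a_2(h)=a_3(h)=0$. The group $\Gamma_0(30)$ has index $72$ and no elliptic points, so by the valence formula $h$ has exactly $6\cdot72/12=36$ zeros on $X_0(30)$, orders at cusps being measured in the local parameter. The group $\{W_d\}\cong(\mathbb Z/2)^3$ acts on $X_0(30)$, permutes the $8$ cusps simply transitively (proof of Lemma~\ref{lem:cusps}), and preserves the divisor of $h$. So $h$ has order at least $4$ at each cusp, which gives $32$ zeros. Let $\mathcal W=\left(\begin{smallmatrix}a&b\\c&-a\end{smallmatrix}\right)$ be a matrix of trace zero representing $W_d$ and let $z_0$ be its fixed point in the upper half-plane. Then $cz_0-a$ is an eigenvalue $\pm\sqrt{-d}$ of $\mathcal W$, so $(h|W_d)(z_0)=d^3(\pm\sqrt{-d})^{-6}h(z_0)=-h(z_0)$, and $h(z_0)=0$ if $h|W_d=h$. This applies to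
\[
d=5,\quad\mathcal W=\begin{pmatrix}5&-1\\30&-5\end{pmatrix},\qquad\text{and}\qquad d=15,\quad\mathcal W=\begin{pmatrix}15&-8\\30&-15\end{pmatrix}.
\]
The stabilizer of a point under a faithful action of a finite group on a connected Riemann surface is cyclic, so here it has order at most $2$. The two fixed points therefore have stabilizers $\langle W_5\rangle$ and $\langle W_{15}\rangle$ and orbits of size $4$; the orbits are disjoint, because points in one orbit of an abelian group have the same stabilizer. This gives $8$ more zeros, and $40>36$ is a contradiction. So $h\mapsto(a_1,a_2,a_3)$ is injective on $S$.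

Hence $S$ is spanned by the three oldforms, and by (F3) it contains no newform of level $30$. The example also shows what a level-raising argument on the modular curve $X_0(30)$ cannot exclude. Start from the newform of level $6$ and ask for a form that is new at $5$, with sign $+1$ and congruent eigenvalues $a_r\equiv1+r^5$ for $r\nmid30$. Such forms exist, namely those of levels $10$ and $15$, but each has lost one of the primes $2$ and $3$.

\begin{thebibliography}{9}

\bibitem{GP} Radu Gaba and Alexandru A. Popa, \emph{A generalization of Ramanujan's congruence to modular forms of prime level}, arXiv:1612.00765 (2016).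

\bibitem{Mennicke} Mennicke, 1967.

\bibitem{SerreCSP} Serre, Ann.\ of Math.\ 92 (1970).

\bibitem{Trees} Serre, \emph{Trees}.

\end{thebibliography}
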